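\title{Jumps in the isoperimetric profile of amenable groups}

\begin{abstract}
The $\ell^p$-isoperimetric profile $\Lambda^p_G(x)$ of a finitely generated group $G$ is the best constant in the inequality $\|f\|_p\le\Lambda\,\|\nabla f\|_p$ for functions supported on at most $x$ points. We consider the question whether $\Lambda^p_H(x/\ln x)\simeq\Lambda^p_H(x)$ for every finitely generated amenable group $H$ that does not have polynomial growth, and we show that the answer is no. For every function $h$ with $1\le h(x)\le x$ and $h(x)\to\infty$ we construct an amenable group of exponential growth whose profile grows by an unbounded factor between $x/h(x)$ and $x$ along a sequence of values of $x$, for all $p\ge1$ at once. The group is a diagonal product of a lamplighter group with finite wreath products built from finite quotients of $SL_3(\mathbb Z)$. These finite groups expand with a constant that does not depend on the quotient, and they satisfy all short relations of the lamplighter group.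
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $G$ be a group generated by a finite set $S$, and let $p\ge1$ be a real number. For a finitely supported function $f\colon G\to\mathbb R_+=[0,\infty)$ put
\[
\|\nabla f\|_p^p=\sum_{g\in G}\sum_{s\in S}|f(g)-f(gs)|^p .
\]
The \emph{$\ell^p$-isoperimetric profile} of $G$ is the non-decreasing function
\[
\Lambda^p_G(n)=\sup\Big\{\frac{\|f\|_p}{\|\nabla f\|_p}\ :\ f\colon G\to\mathbb R_+,\ f\ne0,\ |\operatorname{supp}f|\le n\Big\}\qquad(n=1,2,\dots),
\]
where $\operatorname{supp}f=\{g: f(g)\neq0\}$. It is extended to real $x\ge1$ by $\Lambda^p_G(x)=\Lambda^p_G(\lfloor x\rfloor)$. The profile measures how close to invariant under the generators a function can be when it may occupy only $n$ points. For $p=1$ and the indicator function $f=\mathbf 1_E$ of a finite set, the quotient is the volume of $E$ divided by the size of its boundary, and such functions already realize the supremum (Lemma~\ref{lem:sets}).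

If $G$ is infinite, then
\begin{equation}\label{eq:finite}
0<\Lambda^p_G(n)\le n .
\end{equation}
Indeed, let $f\neq0$ be supported on at most $n$ points and attain its maximum at $g_0$. A shortest path $g_0,g_1,\dots,g_\ell$ in the Cayley graph from $g_0$ to the complement of $\operatorname{supp}f$ has $\ell\le n$, and its edges give distinct terms of $\|\nabla f\|_p^p$. Hence $f(g_0)\le\sum_j|f(g_{j-1})-f(g_j)|\le n^{1-1/p}\|\nabla f\|_p$, while $\|f\|_p\le n^{1/p}f(g_0)$.

For non-decreasing functions $u,v$ write $u\preccurlyeq v$ if there is $C>0$ with $u(x)\le C\,v(Cx)$ for all large $x$, and $u\simeq v$ if $u\preccurlyeq v$ and $v\preccurlyeq u$. A change of generating set changes $\Lambda^p_G$ by a bounded factor (Lemma~\ref{lem:words}), so the class of $\Lambda^p_G$ under $\simeq$ is an invariant of $G$. Let $B_G(r)$ be the set of elements represented by words of length at most $r$ in $S\cup S^{-1}$. The group $G$ has \emph{polynomial growth} if $|B_G(r)|$ is bounded by a polynomial in $r$, and \emph{exponential growth} if $|B_G(r)|\ge c^{\,r}$ for some $c>1$ and all large $r$. It is \emph{amenable}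 if it satisfies F\o lner's condition: for every $\eta>0$ there is a finite nonempty set $E\subset G$ with $\|\nabla\mathbf 1_E\|_1\le\eta|E|$.

The relation $\simeq$ ignores constant factors in the volume $x$. The following question, which comes from the paper of Correia and Dumoncel \cite{CD}, asks whether a logarithmic factor is ignored as well once polynomial growth is excluded.

\medskip
\noindent\textbf{Question.} \emph{Is it true that, for every real $p\ge1$, all finitely generated amenable groups $H$ that do not have polynomial growth satisfy $\Lambda^p_H(x/\ln x)\simeq\Lambda^p_H(x)$?}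
\medskip

The simplest cases, worked out in Section~\ref{sec:tools}, explain both hypotheses and suggest the answer yes. A non-amenable group has bounded profile, so the equivalence holds for it trivially. For $\mathbb Z$ the profile is $\simeq x$ and the equivalence fails, so some restriction on growth is needed. At the other end, exponential growth forces $\Lambda^p_H(x)\preccurlyeq\ln x$, the lamplighter group of Example~\ref{ex:L} has $\Lambda^p(x)\simeq\ln x$, and $\ln(x/\ln x)\ge\frac12\ln x$ because $\ln x\le\sqrt x$. A profile that is a regular function of $\ln x$ does not notice the division by $\ln x$. But an upper bound is not a regularity statement: a slowly growing function may stay almost constant for a long time and then jump within a short window. We show that profiles can do exactly this.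

A group is \emph{locally-finite-by-metabelian} if it has a normal subgroup in which every finite subset generates a finite group and whose quotient is metabelian, that is, an extension of an abelian group by an abelian group.

\begin{theorem}\label{thm:main}
Let $h\colon[1,\infty)\to[1,\infty)$ satisfy $h(x)\le x$ and $h(x)\to\infty$ as $x\to\infty$, and let $\theta\colon[0,\infty)\to[0,\infty)$ be non-decreasing. There are a group $G$ with a finite generating set, amenable (indeed locally-finite-by-metabelian) and of exponential growth, and a sequence $x_m\to\infty$, such that for all $p\ge1$ and $C\ge1$, for all large $m$,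
\[
\Lambda^p_G(x_m)\ge m\,\Lambda^p_G\Big(\frac{Cx_m}{h(x_m)}\Big)
\qquad\text{and}\qquad
\Lambda^p_G(x_m)\ge\theta\Big(\Lambda^p_G\Big(\frac{Cx_m}{h(x_m)}\Big)\Big).
\]
\end{theorem}

The first inequality answers the question; the second says that the height of the jumps may be prescribed. The hypothesis $h(x)\le x$ only guarantees that $Cx_m/h(x_m)\ge1$, so that the right-hand sides are defined.

\begin{corollary}\label{cor:log}
For $h(x)=\max(1,\ln x)$, the group $G$ of Theorem~\ref{thm:main} is amenable, does not have polynomial growth, and satisfies $\Lambda^p_G(x)\not\preccurlyeq\Lambda^p_G(x/\ln x)$ for every $p\ge1$. The answer to the Question is no.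
\end{corollary}

\begin{corollary}\label{cor:sharp}
Fix $p\ge1$. Let $h$ be a non-decreasing function on $[1,\infty)$ such that $1\le h(x)\le x$ and $x/h(x)$ is non-decreasing. Then all finitely generated amenable groups $H$ that do not have polynomial growth satisfy $\Lambda^p_H(x/h(x))\simeq\Lambda^p_H(x)$ if and only if $h$ is bounded.
\end{corollary}

\begin{proof}[Proof of Corollaries~\ref{cor:log} and~\ref{cor:sharp}, assuming Theorem~\ref{thm:main}]
Let $h$ be as in Corollary~\ref{cor:sharp}, and for a group $H$ put $v_H(x)=\Lambda^p_H(x/h(x))$. This function is non-decreasing because $x/h(x)$ is.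

Suppose $h\le M$. Then $v_H(x)\le\Lambda^p_H(x)$ since $h\ge1$, and $v_H(Mx)=\Lambda^p_H(Mx/h(Mx))\ge\Lambda^p_H(x)$. So $v_H\simeq\Lambda^p_H$ for every $H$.

Suppose $h$ is unbounded. Being non-decreasing, it tends to infinity; let $G$ and $(x_m)$ be given by Theorem~\ref{thm:main}. The group $G$ does not depend on $p$, and it does not have polynomial growth. Assume that $\Lambda^p_G(x)\le C\,v_G(Cx)$ for all large $x$. Since $v_G$ is non-decreasing, we may replace $C$ by $\max(C,1)$. Then $h(Cx)\ge h(x)$, so for all large $m$
\[
\Lambda^p_G(x_m)\le C\,\Lambda^p_G\Big(\frac{Cx_m}{h(Cx_m)}\Big)\le C\,\Lambda^p_G\Big(\frac{Cx_m}{h(x_m)}\Big)\le\frac Cm\,\Lambda^p_G(x_m).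
\]
By \eqref{eq:finite} this is impossible for $m>C$. Thus $\Lambda^p_G\not\preccurlyeq v_G$, which proves Corollary~\ref{cor:sharp}. The function $h(x)=\max(1,\ln x)$ satisfies the hypotheses, because $x/\ln x$ has derivative $(\ln x-1)/(\ln x)^2\ge0$ on $[e,\infty)$, and it equals $\ln x$ for $x\ge e$. This proves Corollary~\ref{cor:log}.
\end{proof}

The rest of the paper proves Theorem~\ref{thm:main}. Section~\ref{sec:onejump} produces a single jump by hand, Section~\ref{sec:blocks} modifies the finite groups involved so that infinitely many of them can coexist in an amenable group, and Sections~\ref{sec:construction} and~\ref{sec:proof} assemble them.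

\section{Words, sets and quotients}\label{sec:tools}

We shall compare many groups with the same list of generators, and in a quotient two generators may coincide or become trivial. So let $\Sigma$ be a finite alphabet with a formal inversion $s\mapsto s^{-1}$. A \emph{$\Sigma$-marked group} is a group $X$ with a map $\Sigma\to X$ that respects inverses and whose image generates $X$; a \emph{marked surjection} is a homomorphism that sends each letter to the same letter. In a marked group, $\|\nabla f\|_p^p$ is the sum over $g\in X$ and over the \emph{letters} $s\in\Sigma$. When the letters represent distinct elements, this is the gradient of Section~\ref{sec:intro} for the generating set $\Sigma$. For finite $E\subset X$ let $\partial E=\{(g,s)\in E\times\Sigma: gs\notin E\}$. The map $(g,s)\mapsto(gs,s^{-1})$ exchanges the pairs that leave $E$ with the pairs that enter $E$, so for every $p\ge1$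
\begin{equation}\label{eq:boundary}
\|\nabla\mathbf 1_E\|_p^p=\|\nabla\mathbf 1_E\|_1=2|\partial E| .
\end{equation}
For $w\in X$ write $f(\cdot\,w)$ for the function $g\mapsto f(gw)$.

\begin{lemma}\label{lem:words}
Let $X$ be generated by a finite family $S$, and let $w\in X$ be represented by a word of length $\ell$ in $S\cup S^{-1}$. Then $\|f-f(\cdot\,w)\|_p\le\ell\,\|\nabla f\|_p$. Consequently, the profiles of $X$ for two finite generating sets differ at most by a factor that depends neither on $x$ nor on $p$.
\end{lemma}

\begin{proof}
Let $w=a_1\cdots a_\ell$ and $w_j=a_1\cdots a_j$. Then $f-f(\cdot\,w)=\sum_{j}\big(f(\cdot\,w_{j-1})-f(\cdot\,w_{j-1}a_j)\big)$. Right translation preserves $\|\cdot\|_p$, so the $j$-th term has norm $\|f-f(\cdot\,a_j)\|_p$, and $\|f-f(\cdot\,s^{-1})\|_p=\|f-f(\cdot\,s)\|_p\le\|\nabla f\|_p$ for $s\in S$. If $S'$ is a second generating set whose elements are words of length at most $\ell$ in $S\cup S^{-1}$, the gradient for $S'$ has norm at most $|S'|\,\ell$ times the norm of the gradient for $S$; now exchange the roles of $S$ and $S'$.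
\end{proof}

The next lemma reduces upper bounds for all $p$ to an inequality for sets.

\begin{lemma}\label{lem:sets}
Let $X$ be $\Sigma$-marked, $y\ge1$ and $c>0$. Suppose $|E|\le c\,\|\nabla\mathbf 1_E\|_1$ for all $E\subset X$ with $|E|\le y$. Then every $f\colon X\to\mathbb R_+$ with $|\operatorname{supp}f|\le y$ satisfies
\[
\|f\|_1\le c\,\|\nabla f\|_1\qquad\text{and}\qquad\|f\|_p\le 2p|\Sigma|\,c\,\|\nabla f\|_p\quad(p\ge1).
\]
\end{lemma}

\begin{proof}
For $\lambda\ge0$ the set $E_\lambda=\{f>\lambda\}$ lies in $\operatorname{supp}f$, so $|E_\lambda|\le c\|\nabla\mathbf 1_{E_\lambda}\|_1$. For $u,w\ge0$ we have $\int_0^\infty\mathbf 1_{u>\lambda}\,d\lambda=u$ and $\int_0^\infty|\mathbf 1_{u>\lambda}-\mathbf 1_{w>\lambda}|\,d\lambda=|u-w|$. Integrating over $\lambda$ gives the first inequality, which contains the second for $p=1$.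

Let $p>1$ and apply the first inequality to $f^p$. By the mean value theorem, $|u^p-w^p|\le p|u-w|\max(u,w)^{p-1}\le p|u-w|(u^{p-1}+w^{p-1})$. H\"older's inequality on $X\times\Sigma$ with exponents $p$ and $p/(p-1)$ gives
\[
\sum_{g,s}|f(g)-f(gs)|\,f(g)^{p-1}\le\|\nabla f\|_p\,\big(|\Sigma|\,\|f\|_p^p\big)^{1-1/p},
\]
and the same bound holds with $f(gs)^{p-1}$ in place of $f(g)^{p-1}$. Therefore $\|f\|_p^p\le c\|\nabla(f^p)\|_1\le2p|\Sigma|\,c\,\|\nabla f\|_p\|f\|_p^{p-1}$.
\end{proof}

For infinite $X$ it follows that $\Lambda^1_X(y)$ is the supremum of $|E|/\|\nabla\mathbf 1_E\|_1$ over nonempty sets with $|E|\le y$. Together with \eqref{eq:boundary}, this gives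
\begin{equation}\label{eq:compare}
\Lambda^1_X(y)^{1/p}\le\Lambda^p_X(y)\le2p|\Sigma|\,\Lambda^1_X(y).
\end{equation}
So $X$ is amenable if and only if $\Lambda^1_X$ is unbounded, if and only if $\Lambda^p_X$ is unbounded.

Upper bounds pass from a quotient to the group.

\begin{lemma}\label{lem:quotient}
Let $\pi\colon X\to Y$ be a marked surjection and let $f\colon X\to\mathbb R_+$ have finite support. The function $\bar f(y)=\big(\sum_{\pi(g)=y}f(g)^p\big)^{1/p}$ satisfies $\|\bar f\|_p=\|f\|_p$, $|\operatorname{supp}\bar f|\le|\operatorname{supp}f|$ and $\|\nabla\bar f\|_p\le\|\nabla f\|_p$. Hence an inequality $\|u\|_p\le c\|\nabla u\|_p$ that holds on $Y$ for all $u\ge0$ supported on at most $n$ points also holds on $X$ for all such functions.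
\end{lemma}

\begin{proof}
The fibers of $\pi$ partition $X$, which gives the equality of norms, and $\operatorname{supp}\bar f=\pi(\operatorname{supp}f)$. For $s\in\Sigma$ the map $g\mapsto gs$ is a bijection from the fiber over $y$ to the fiber over $ys$. So $\bar f(y)$ and $\bar f(ys)$ are the $\ell^p$-norms of $f$ and $f(\cdot\,s)$ on the fiber over $y$, and the triangle inequality gives $|\bar f(y)-\bar f(ys)|^p\le\sum_{\pi(g)=y}|f(g)-f(gs)|^p$. Sum over $y$ and $s$. Finally $\|f\|_p=\|\bar f\|_p\le c\|\nabla\bar f\|_p\le c\|\nabla f\|_p$.
\end{proof}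

We now justify the examples of the introduction. The group $L$ of Example~\ref{ex:L} is also a building block of the construction.

\begin{example}[The integers]\label{ex:Z}
Mark $\mathbb Z$ by $t^{\pm1}\mapsto\pm1$ and let $f(y)=\max(0,r-|y|)$ for an integer $r\ge1$. The support has $2r-1$ points, $f\ge r/2$ on at least $r$ of them, and $\|\nabla f\|_p^p=4r$, since $f$ changes by $1$ along $2r$ edges, each counted twice. So $\Lambda^p_{\mathbb Z}(2r-1)\ge(r/2)\,4^{-1/p}\ge r/8$, and $\Lambda^p_{\mathbb Z}(x)\simeq x$ by \eqref{eq:finite}. Since $C\Lambda^p_{\mathbb Z}(Cx/\ln(Cx))\le C^2x/\ln(Cx)=o(x)$, the equivalence in the Question fails for $\mathbb Z$.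
\end{example}

\begin{example}[Exponential growth]\label{ex:growth}
Let $E\subset X$ be finite and nonempty, and let $B=B_X(r)$ have $|B|\ge2|E|$. For each $g\in E$ at most $|E|$ elements $b\in B$ have $gb\in E$, so $\sum_{b\in B}|\{g\in E: gb\in E\}|\le|E|^2\le|B||E|/2$. Hence some $b\in B$ moves at least half of $E$ out of $E$, and Lemma~\ref{lem:words} gives $|E|\le\|\mathbf 1_E-\mathbf 1_E(\cdot\,b)\|_1\le r\|\nabla\mathbf 1_E\|_1$. If $|B_X(r)|\ge c^{\,r}$ for large $r$, then $\Lambda^1_X(n)\le\lceil\log_c(2n)\rceil$ for large $n$, and $\Lambda^p_X(x)\preccurlyeq\ln x$ by \eqref{eq:compare}.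
\end{example}

From now on $\Sigma=\{t^{\pm1},\alpha_1^{\pm1},\dots,\alpha_4^{\pm1}\}$, so $|\Sigma|=10$.

\begin{example}[The lamplighter group $L$]\label{ex:L}
Let $A=(\mathbb Z/12)^4$, with standard basis $\mathbf e_1,\dots,\mathbf e_4$; the numbers $4$ and $12$ are explained in Section~\ref{sec:onejump}. The wreath product $L=A\wr\mathbb Z$ consists of the pairs $(\varphi,y)$ with $\varphi\colon\mathbb Z\to A$ finitely supported and $y\in\mathbb Z$, with product $(\varphi,y)(\psi,z)=(\varphi+\psi(\cdot-y),\,y+z)$. Let $t=(0,1)$ and $\alpha_i=(\psi_i,0)$, where $\psi_i(0)=\mathbf e_i$ and $\psi_i=0$ elsewhere. Think of $\varphi$ as a configuration of lamps and of $y$ as a cursor: right multiplication by $t$ moves the cursor, and right multiplication by $\alpha_i$ adds $\mathbf e_i$ to the lamp under the cursor. In particular $t^y\alpha_it^{-y}$ is the configuration with value $\mathbf e_i$ at $y$, so the letters generate $L$, and the ten letters represent distinct elements. The configurations form an abelian normal subgroup with quotient $\mathbb Z$, so $L$ is metabelian. The $2^j$ elements $\prod_{l=1}^j(\alpha_1^{\epsilon_l}t)$,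 $\epsilon_l\in\{0,1\}$, have length at most $2j$ and are distinct, since the lamp at $l-1$ shows $\epsilon_l\mathbf e_1$. So $L$ has exponential growth.

For $r\ge1$ let $D(r)$ be the set of $(\varphi,y)$ with $|y|<r$ and $\varphi$ supported in $(-r,r)$. The letters $\alpha_i^{\pm1}$ preserve $D(r)$, the letter $t$ leaves it exactly when $y=r-1$, and $t^{-1}$ exactly when $y=-(r-1)$. By \eqref{eq:boundary},
\begin{equation}\label{eq:folner}
|D(r)|=(2r-1)|A|^{2r-1},\qquad\frac{|D(r)|}{\|\nabla\mathbf 1_{D(r)}\|_1}=\frac{2r-1}{4},
\end{equation}
so $L$ is amenable. Let $f(\varphi,y)=r-|y|$ on $D(r)$ and $f=0$ elsewhere. The letters $\alpha_i^{\pm1}$ preserve $f$, and for each admissible $\varphi$ we see the function of Example~\ref{ex:Z}. So $\Lambda^p_L\big((2|A|)^{2r-1}\big)\ge\Lambda^p_L(|D(r)|)\ge r/8$. With Example~\ref{ex:growth} we get $\Lambda^p_L(x)\simeq\ln x$, and the equivalence in the Question holds for $L$.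
\end{example}

\section{One jump}\label{sec:onejump}

A jump needs a long range of volumes in which no set has small boundary, followed closely by a volume at which some set does. A finite group in which all sets up to half the size have large boundary provides the first; the group itself, which has no boundary, provides the second. We need such finite groups of unbounded order with a uniform constant, and we obtain them from property (T).

Let $\Gamma=SL_3(\mathbb Z)$, let
\[
a=\begin{pmatrix}0&-1\\1&0\end{pmatrix},\qquad b=\begin{pmatrix}0&-1\\1&1\end{pmatrix},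
\]
and define the block matrices $s_1=\operatorname{diag}(a,1)$, $s_2=\operatorname{diag}(b,1)$, $s_3=\operatorname{diag}(1,a)$, $s_4=\operatorname{diag}(1,b)$. We have $a^2=-I$, and $b^2=b-I$ gives $b^3=-I$. So $a^4=b^6=I$ and
\[
s_i^{12}=1\qquad(i=1,\dots,4).
\]
Let $E_{ij}$ $(i\ne j)$ be the elementary matrix with ones on the diagonal and in position $(i,j)$. From
\[
a^{-1}b=\begin{pmatrix}1&1\\0&1\end{pmatrix},\qquad ba^{-1}=\begin{pmatrix}1&0\\-1&1\end{pmatrix}
\]
we get $s_1^{-1}s_2=E_{12}$, $s_2s_1^{-1}=E_{21}^{-1}$, $s_3^{-1}s_4=E_{23}$ and $s_4s_3^{-1}=E_{32}^{-1}$. With $[x,y]=xyx^{-1}y^{-1}$ we also have $[E_{12},E_{23}]=E_{13}$ and $[E_{32},E_{21}]=E_{31}$. The six elementary matrices generate $\Gamma$ by the Euclidean algorithm, so $s_1,\dots,s_4$ generate $\Gamma$.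

A subset $K$ of a discrete group is a \emph{Kazhdan set} if there is $\varepsilon>0$ such that every unitary representation $\rho$ without nonzero invariant vectors satisfies $\sup_{s\in K}\|\rho(s)v-v\|\ge\varepsilon\|v\|$ for all vectors $v$. The group has \emph{property (T)} if it has a finite Kazhdan set. The group $\Gamma$ has property (T) (Kazhdan; see \cite[Theorem~4.2.5]{BHV}), and every finite generating set of a group with property (T) is a Kazhdan set \cite[Proposition~1.3.2]{BHV}. Fix $\varepsilon$ for $K=\{s_1,\dots,s_4\}$ and put $\kappa=\varepsilon^{-2}$.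

Let $Q$ be a finite quotient of $\Gamma$; we write $s_i$ also for the image of $s_i$ in $Q$. The group $\Gamma$ acts on $\ell^2(Q)$ by $(\rho(\gamma)v)(q)=v(q\gamma)$. Invariant functions are constant, so the subspace of functions of mean zero has no nonzero invariant vector. Applying the Kazhdan inequality to $u-\bar u$, where $\bar u$ is the mean of $u$, we obtain
\begin{equation}\label{eq:gap}
\sum_{q\in Q}|u(q)-\bar u|^2\le\kappa\sum_{i=1}^4\sum_{q\in Q}|u(q)-u(qs_i)|^2\qquad(u\colon Q\to\mathbb R).
\end{equation}
The constant $\kappa$ does not depend on $Q$; this is the only use of property (T). The order of $Q$ can be arbitrarily large: in the image of $\Gamma$ in $SL_3(\mathbb Z/q\mathbb Z)$ the matrix $E_{12}$ has order $q$.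

To pass from \eqref{eq:gap} to sets, note that for a subset $E$ of a finite set with $N$ elements the function $\mathbf 1_E$ has mean $|E|/N$, and
\begin{equation}\label{eq:variance}
\Big\|\mathbf 1_E-\frac{|E|}N\Big\|_2^2=|E|\Big(1-\frac{|E|}N\Big)\ge\frac{|E|}2\qquad\text{if }|E|\le\frac N2 .
\end{equation}

\begin{example}[A single jump]\label{ex:jump}
Mark $X=\mathbb Z\times Q$ by $t\mapsto(1,1_Q)$ and $\alpha_i\mapsto(0,s_i)$. Let $E\subset X$ have $|E|\le|Q|/2$. Apply \eqref{eq:gap} and \eqref{eq:variance} to each slice $E\cap(\{y\}\times Q)$. Differences of indicator functions take values in $\{0,\pm1\}$, so their squares equal their absolute values, and the sum over $y$ gives $|E|\le2\kappa\|\nabla\mathbf 1_E\|_1$. Thus $\Lambda^1_X(|Q|/2)\le2\kappa$. On the other hand $E=\{1,\dots,r\}\times Q$ has $|\partial E|=2|Q|$, so $\Lambda^1_X(r|Q|)\ge r/4$. Now fix $r$ \emph{first}, and then choose $Q$ with $|Q|\ge e^{2r}$. For $x=r|Q|$ we have $\ln x\ge2r$, hence $x/\ln x\le|Q|/2$ and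
\[
\Lambda^1_X(x/\ln x)\le2\kappa,\qquad\Lambda^1_X(x)\ge r/4 .
\]
The jump takes place between the volumes $|Q|/2$ and $r|Q|$. Their ratio $2r$ does not depend on $Q$, while the permitted ratio $\ln x$ tends to infinity with $|Q|$.
\end{example}

One jump is invisible to $\simeq$; we need infinitely many in a single finitely generated group. The natural attempt is a \emph{diagonal product}: given $\Sigma$-marked groups $X_j$, take the subgroup of $\prod_jX_j$ generated by the elements $(s,s,s,\dots)$, $s\in\Sigma$. It is $\Sigma$-marked, and the coordinate projections are marked surjections. For $X_j=\mathbb Z\times Q_j$ with $|Q_j|\to\infty$ this fails: by Lemmas~\ref{lem:sets} and~\ref{lem:quotient} the diagonal product has $\Lambda^1(|Q_j|/2)\le2\kappa$ for all $j$, so its profile is bounded and it is not amenable. The factor $Q_j$ spoils all sets smaller than itself, including those that should realize the earlier jumps. We need finite groups whose expansion cannot be detected by short words.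

\section{Finite groups that expand but look like $L$ at small scales}\label{sec:blocks}

Expansion in $Q$ comes from the failure of $s_1,\dots,s_4$ to commute. We therefore use lamps with values in $Q$ on a long cycle and let the four generators act at four sites far apart. A short word cannot bring two different generators to the same site.

Let $k\ge1$, $n=4k$, and let $Q$ be a finite quotient of $\Gamma$. Let $H=Q^{\mathbb Z/n}$, and for $x\in\mathbb Z/n$, $q\in Q$ let $\delta_x(q)\in H$ have value $q$ at $x$ and $1$ elsewhere. Put
\[
F(k,Q)=H\rtimes\langle\tau\rangle,\qquad\langle\tau\rangle\cong\mathbb Z/n,\qquad\tau\delta_x(q)\tau^{-1}=\delta_{x+1}(q),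
\]
and mark it by $t\mapsto\tau$ and $\alpha_i\mapsto\sigma_i=\delta_{ik}(s_i)$. Then
\begin{equation}\label{eq:conj}
\tau^y\sigma_i\tau^{-y}=\delta_{ik+y}(s_i).
\end{equation}
These elements include every $\delta_x(s_i)$ and so generate $H$; thus the letters generate $F(k,Q)$. With $N=|H|=|Q|^{4k}$ we have $|F(k,Q)|=4kN$.

For instance, the word $[\alpha_1,\alpha_2]$ is trivial in $L$, and it is trivial in $F(k,Q)$ because $\sigma_1$ and $\sigma_2$ sit at different sites. The word $[t^k\alpha_1t^{-k},\alpha_2]$, of length $4k+4$, is also trivial in $L$, but in $F(k,Q)$ it equals $\delta_{2k}([s_1,s_2])$. This is nontrivial when $Q$ is the image of $\Gamma$ modulo $q\ge2$, since the upper right entries of $ab$ and $ba$ are $-1$ and $0$. So the relations of $L$ break down at lengths of order $k$, and the next lemma says that they do not break down earlier.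

\begin{lemma}\label{lem:short}
A word in $\Sigma$ of length less than $k$ that is trivial in $L$ is trivial in $F(k,Q)$.
\end{lemma}

\begin{proof}
Let $\alpha_{i_1}^{\epsilon_1},\alpha_{i_2}^{\epsilon_2},\dots$ with $\epsilon_j=\pm1$ be the lamp letters of the word, in order. Let $y_j$ be the sum of the exponents of $t$ in the prefix before the $j$-th lamp letter, and let $y$ be the total exponent of $t$. In the free group the word equals $\prod_j\big(t^{y_j}\alpha_{i_j}^{\epsilon_j}t^{-y_j}\big)\cdot t^y$. The word has at most $k$ prefixes, the empty one included, and the exponent sum changes by at most $1$ from one prefix to the next. So all $y_j$ lie in an interval $I\subset\mathbb Z$ with at most $k$ elements. Triviality in $L$ means that $y=0$ and that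
\[
c(i,z)=\sum_{j:\ i_j=i,\ y_j=z}\epsilon_j\equiv0\pmod{12}\qquad\text{for all } i \text{ and } z .
\]
By \eqref{eq:conj} the word represents $\prod_j\delta_{i_jk+y_j}(s_{i_j}^{\epsilon_j})$ in $F(k,Q)$. The map $\{1,\dots,4\}\times I\to\mathbb Z/4k$, $(i,z)\mapsto ik+z$, is injective: if $ik+z\equiv i'k+z'\pmod{4k}$, then $z\equiv z'\pmod k$, so $z=z'$ because $|z-z'|\le k-1$, and then $i\equiv i'\pmod4$. Hence all factors at the site $ik+z$ are powers of the single element $s_i$, and their product is $s_i^{c(i,z)}=1$ because $s_i^{12}=1$.
\end{proof}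

This proof is the only place where the finite order of the $s_i$ is used, and it dictates the lamp group $A=(\mathbb Z/12)^4$: one cyclic factor for each generator.

Spreading out the generators weakens the expansion, but by an amount that depends on $k$ alone. As in Example~\ref{ex:jump}, independence of $Q$ is the point.

\begin{lemma}\label{lem:expand}
Let $F=F(k,Q)$, $N=|Q|^{4k}$ and $C_0=5120\,\kappa$. For every $p\ge1$ and every $f\colon F\to\mathbb R_+$ with $|\operatorname{supp}f|\le N/2$,
\[
\|f\|_p\le C_0\,p\,k^2\,\|\nabla f\|_p .
\]
\end{lemma}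

\begin{proof}
We first extend \eqref{eq:gap} from $Q$ to the product $H$, with the same constant. For $x\in\mathbb Z/n$ let $M_x$ be the operator on $\ell^2(H)$ that replaces $v(g)$ by the average of $v$ over the $|Q|$ elements that agree with $g$ away from $x$. The $M_x$ are commuting orthogonal projections, and their product sends $v$ to its mean $\bar v$. Number the sites $1,\dots,n$ and write
\[
v-\bar v=\sum_{j=1}^nT_jv,\qquad T_j=M_1\cdots M_{j-1}(1-M_j).
\]
The $T_j$ are self-adjoint, and for $j<l$ the product $T_jT_l$ contains the factor $(1-M_j)M_j=0$. So the terms are pairwise orthogonal, and $\|T_jv\|_2\le\|(1-M_j)v\|_2$. This gives $\|v-\bar v\|_2^2\le\sum_x\|(1-M_x)v\|_2^2$. Fix $x$, freeze the other coordinates, and apply \eqref{eq:gap} in the coordinate $x$, where right multiplication by $s_i$ is right multiplication of $g$ by $\delta_x(s_i)$. Summing over the frozen coordinates and over $x$,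
\begin{equation}\label{eq:tensor}
\|v-\bar v\|_2^2\le\kappa\sum_{x\in\mathbb Z/n}\sum_{i=1}^4\sum_{g\in H}|v(g)-v(g\delta_x(s_i))|^2\qquad(v\colon H\to\mathbb R).
\end{equation}

Let $E\subset F$ with $|E|\le N/2$. For each coset $wH$ apply \eqref{eq:tensor} and \eqref{eq:variance} to the indicator function of $\{g\in H: wg\in E\}$, a set with at most $N/2$ elements. Summing over the $n$ cosets,
\[
|E|\le2\kappa\sum_{x,i}\big\|\mathbf 1_E-\mathbf 1_E(\cdot\,\delta_x(s_i))\big\|_1 .
\]
By \eqref{eq:conj}, $\delta_x(s_i)=\tau^y\sigma_i\tau^{-y}$ for some $0\le y\le n-1$, a word of length less than $2n=8k$. By Lemma~\ref{lem:words} each summand is at most $8k\|\nabla\mathbf 1_E\|_1$, and there are $4n=16k$ summands. Thus $|E|\le256\,\kappa k^2\|\nabla\mathbf 1_E\|_1$. Lemma~\ref{lem:sets} with $|\Sigma|=10$ gives the constant $20p\cdot256\,\kappa k^2$. (If $N/2<1$, then $f=0$ and there is nothing to prove.)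
\end{proof}

\section{Construction of the group}\label{sec:construction}

The group $G$ is the diagonal product of $L$ and a sequence $F_m=F(k_m,Q_m)$. The factor $L$ takes over the role of $\mathbb Z$ in Example~\ref{ex:jump}: it supplies the sets with small boundary. The order of the choices matters. The scale $k_m$ fixes the height $C_0pk_m^2$ of the plateau. A F\o lner set $D_m\subset L$ is chosen to beat this height. Then $Q_m$ is taken so large that the jump fits into the window allowed by $h$. Finally $k_{m+1}$ is taken so large that the later factors do not disturb the set that realizes the $m$-th jump.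

Write $N_m=|Q_m|^{4k_m}$, so that $|F_m|=4k_mN_m$, and $P_m=\prod_{j\le m}|F_j|$, $P_0=1$. Put $k_1=1$. Suppose that $k_m$ and $F_1,\dots,F_{m-1}$ have been chosen.

\medskip
\noindent\emph{Step 1: the F\o lner set.} Let $R_m=\max\big(m^2k_m^2,\ \theta(mk_m^2)\big)\ge1$. By \eqref{eq:folner} there is a finite nonempty set $D_m\subset L$ with
\begin{equation}\label{eq:step1}
|D_m|\ge R_m^{\,m}\,\|\nabla\mathbf 1_{D_m}\|_1 .
\end{equation}
The exponent $m$ compensates for the $p$-th root lost when indicator functions are tested in $\ell^p$, and lets one group serve all $p$.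

\medskip
\noindent\emph{Step 2: the finite quotient.} Let $W_m=|D_m|\,P_{m-1}\,4k_m$, a number that is already determined, and let $x_m=W_mN_m=|D_m|P_m$. As $|Q_m|\to\infty$ we have $x_m\to\infty$, hence $h(x_m)\to\infty$. Choose $Q_m$ so large that $x_m\ge m$ and $h(x_m)\ge2mW_m$. Then
\begin{equation}\label{eq:step2}
\frac{m\,x_m}{h(x_m)}\le\frac{N_m}2 .
\end{equation}
This is the only use of the hypothesis $h\to\infty$; for bounded $h$ the choice is impossible for large $m$, as it must be by Corollary~\ref{cor:sharp}.

\medskip
\noindent\emph{Step 3: the next scale.} Let $G_m\le L\times F_1\times\dots\times F_m$ be the diagonal product, and let $K_m$ be the kernel of the marked surjection $G_m\to L$. Since $K_m$ embeds in $F_1\times\dots\times F_m$, we have $|K_m|\le P_m$. Let $E_m\subset G_m$ be the preimage of $D_m$. It is finite, and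
\begin{equation}\label{eq:step3}
|E_m|=|K_m|\,|D_m|\le x_m,\qquad|\partial E_m|=|K_m|\,|\partial D_m|;
\end{equation}
the second equality holds because $gs\in E_m$ if and only if the image of $gs$ in $L$ lies in $D_m$. Choose $r_m$ with $E_m\subset B_{G_m}(r_m)$, and then an integer $k_{m+1}>\max(k_m,\,2r_m+1)$.

\medskip
Let $G\le L\times\prod_{m\ge1}F_m$ be the diagonal product. The coordinate projections give marked surjections from $G$ onto $L$, onto each $F_m$, and onto each $G_m$; the last we call $\pi_m$. The ten letters are distinct in $L$, hence in $G$, so $\Sigma$ is a finite generating set of $G$ in the ordinary sense. We use it to compute $\Lambda^p_G$.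

\begin{lemma}\label{lem:structure}
The group $G$ has exponential growth and is locally-finite-by-metabelian.
\end{lemma}

\begin{proof}
The surjection $G\to L$ maps $B_G(r)$ onto $B_L(r)$, which gives exponential growth. Let $g\in\ker(G\to L)$ be represented by a word of length $\ell$. By Lemma~\ref{lem:short} the coordinate of $g$ in $F_j$ is trivial whenever $k_j>\ell$, which holds for all but finitely many $j$ since $(k_j)$ is strictly increasing. So finitely many elements of the kernel lie in a finite product $F_1\times\dots\times F_J$ and generate a finite group. The quotient $L$ is metabelian.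
\end{proof}

\section{The plateau and the jump}\label{sec:proof}

\subsection*{Upper bound}
Apply Lemmas~\ref{lem:expand} and~\ref{lem:quotient} to the surjection $G\to F_m$: we get $\Lambda^p_G(y)\le C_0pk_m^2$ whenever $1\le y\le N_m/2$. If $1\le C\le m$, then $1\le Cx_m/h(x_m)\le N_m/2$ by $h(x)\le x$ and \eqref{eq:step2}. Hence
\begin{equation}\label{eq:upper}
\Lambda^p_G\Big(\frac{Cx_m}{h(x_m)}\Big)\le C_0\,p\,k_m^2\qquad(1\le C\le m).
\end{equation}

\subsection*{Lower bound}
The set $E_m$ has small boundary and the right volume, but it lives in $G_m$, and its full preimage in $G$ is too large. Instead we copy $E_m$ into $G$, using that $\pi_m$ is injective at the scale of $E_m$.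

\begin{lemma}\label{lem:local}
If $g\in\ker\pi_m$ is represented by a word of length less than $k_{m+1}$, then $g=1$.
\end{lemma}

\begin{proof}
The word is trivial in $L$ and in $F_1,\dots,F_m$ because $\pi_m(g)=1$. For $j\ge m+1$ its length is less than $k_{m+1}\le k_j$, so it is trivial in $F_j$ by Lemma~\ref{lem:short}.
\end{proof}

\begin{lemma}\label{lem:copy}
Let $\tilde E_m=\{g\in B_G(r_m):\pi_m(g)\in E_m\}$. Then $|\tilde E_m|=|E_m|$ and $|\partial\tilde E_m|=|\partial E_m|$.
\end{lemma}

\begin{proof}
The map $\pi_m\colon\tilde E_m\to E_m$ is onto: an element of $E_m$ is represented by a word of length at most $r_m$, and the same word defines a preimage in $B_G(r_m)$. It is injective: if $g,g'\in\tilde E_m$ have the same image, then $g^{-1}g'\in\ker\pi_m$ has length at most $2r_m<k_{m+1}$, so $g=g'$ by Lemma~\ref{lem:local}.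

It remains to show that for $g\in\tilde E_m$ and $s\in\Sigma$ we have $gs\in\tilde E_m$ if and only if $\pi_m(g)s\in E_m$; then $(g,s)\mapsto(\pi_m(g),s)$ is a bijection $\partial\tilde E_m\to\partial E_m$. If $gs\in\tilde E_m$, then $\pi_m(g)s=\pi_m(gs)\in E_m$ by definition. Conversely, let $\pi_m(gs)\in E_m$. The danger is that $gs$ has left the ball $B_G(r_m)$. Pick $g'\in\tilde E_m$ with $\pi_m(g')=\pi_m(gs)$. Then $(g')^{-1}gs\in\ker\pi_m$ has length at most $2r_m+1<k_{m+1}$, so $gs=g'\in\tilde E_m$.
\end{proof}

By Lemma~\ref{lem:copy}, \eqref{eq:step3}, \eqref{eq:boundary} and \eqref{eq:step1},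
\begin{equation}\label{eq:ratio}
\frac{\|\mathbf 1_{\tilde E_m}\|_p^p}{\|\nabla\mathbf 1_{\tilde E_m}\|_p^p}=\frac{|E_m|}{2|\partial E_m|}=\frac{|D_m|}{2|\partial D_m|}=\frac{|D_m|}{\|\nabla\mathbf 1_{D_m}\|_1}\ge R_m^{\,m}.
\end{equation}
Since $|\tilde E_m|\le x_m$ and $R_m\ge1$,
\begin{equation}\label{eq:lower}
\Lambda^p_G(x_m)\ge R_m^{\,m/p}\ge R_m\qquad(m\ge p).
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Growth and structure are given by Lemma~\ref{lem:structure}. Since $R_m\ge m^2$, formula \eqref{eq:ratio} with $p=1$ shows that the sets $\tilde E_m$ verify F\o lner's condition, so $G$ is amenable. By Step 2, $x_m\ge m\to\infty$.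

Fix $p\ge1$ and $C\ge1$, let $m\ge\max(p,C,C_0p)$, and put $\lambda_m=\Lambda^p_G(Cx_m/h(x_m))$. By \eqref{eq:upper}, $\lambda_m\le C_0pk_m^2\le mk_m^2$. By \eqref{eq:lower} and the definition of $R_m$,
\[
\Lambda^p_G(x_m)\ge R_m\ge m\cdot mk_m^2\ge m\lambda_m,\qquad
\Lambda^p_G(x_m)\ge R_m\ge\theta(mk_m^2)\ge\theta(\lambda_m),
\]
where the last inequality is the only use of the monotonicity of $\theta$.
\end{proof}

\begin{remark}\label{rem:generators}
The two inequalities of Theorem~\ref{thm:main} hold for every finite generating set of $G$. By Lemma~\ref{lem:words} the new profile differs from the old one by a factor at most $c$. The bound \eqref{eq:upper} becomes $cC_0pk_m^2\le mk_m^2$ for large $m$, and \eqref{eq:lower} becomes $R_m^{\,m/p}/c\ge R_m$ for large $m$, since $R_m^{\,m/p}\ge R_m^2\ge m^2R_m$ when $m\ge2p$.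
\end{remark}

\begin{thebibliography}{9}

\bibitem{BHV}
Bekka, de la Harpe, Valette,
\emph{Kazhdan's Property (T)}.

\bibitem{CD}
Corentin Correia, Vincent Dumoncel,
\emph{Isoperimetric profiles of lamplighter-like groups},
arXiv:2506.13235 (2025).

\end{thebibliography}
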